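# One-dimensional Hilbert–Kunz functions with a prescribed periodic term

Throughout, $p$ is a prime, rings are commutative, $\ell$ denotes length, and $q$ always means $p^e$.

## 1. Frobenius powers, Hilbert–Kunz functions and Monsky's theorem

Let $(R,\mathfrak m)$ be a one-dimensional Noetherian local ring of characteristic $p$.

**Definition (Frobenius power).** For $e\ge 0$ put $\mathfrak m^{[q]}=(r^{q}: r\in\mathfrak m)$, the ideal generated by all $q$-th powers of elements of $\mathfrak m$.

Since $r\mapsto r^q$ is additive in characteristic $p$, if $\mathfrak m=(y_1,\dots,y_s)$ then $\mathfrak m^{[q]}=(y_1^q,\dots,y_s^q)$. For example, in $K[[x,y]]/(xy)$ with $\mathfrak m=(x,y)$ we have $\mathfrak m^{[q]}=(x^q,y^q)$, and a basis of the quotient is $1,x,\dots,x^{q-1},y,\dots,y^{q-1}$.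

**Definition (Hilbert–Kunz function).** $HK_{\mathfrak m,R}(e)=\ell(R/\mathfrak m^{[p^e]})$ for $e\ge0$. We write $HK(e)$ when the ring is clear.

For $K[[x]]$ it is $q$. For $K[[x,y]]/(xy)$ the basis above gives $2q-1$.

**Theorem (Monsky).** There are a positive integer $e_{HK}(\mathfrak m,R)$, the Hilbert–Kunz multiplicity, and an eventually periodic function $\phi_{\mathfrak m,R}:\mathbb Z_{\ge0}\to\mathbb Z$ such that for every $e\ge0$
$$HK_{\mathfrak m,R}(e)=e_{HK}(\mathfrak m,R)\,p^e-\phi_{\mathfrak m,R}(e).$$

Note the minus sign. We call $\phi_{\mathfrak m,R}$ the periodic term. It is bounded, so $e_{HK}=\lim_e HK(e)/p^e$, and this gives the rule by which we shall read off periodic terms: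

> If $HK(e)=C\,p^e-B(e)$ for all large $e$, with $C$ constant and $B$ bounded, then $C=e_{HK}$, and $\phi_{\mathfrak m,R}(e)=B(e)$ for every $e$ at which the formula holds. $\qquad(1)$

For $K[[x,y]]/(xy)$ we read off $e_{HK}=2$ and $\phi=1$.

As a second example take the cusp $R=K[[t^2,t^3]]$, whose elements are the power series without a term in $t$. Here $\mathfrak m^{[q]}=t^{2q}R+t^{3q}R$. For $q\ge2$ it consists of the series in $R$ with exponents $2q,\,2q+2,\,2q+3,\dots$, because $3q\ge 2q+2$. The exponents of $R$ that are missing are $0,2,3,\dots,2q-1$ and $2q+1$, so $HK(e)=(2q-1)+1=2q$ for $e\ge1$, while $HK(0)=1$. Thus $e_{HK}=2$, $\phi(0)=1$, and $\phi(e)=0$ for $e\ge1$. So $\phi_{\mathfrak m,R}$ may be irregular at the start, and one should compare functions only for $e\gg0$.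

**Definition (periodic).** A function $\phi:\mathbb Z_{\ge0}\to\mathbb Z$ is periodic if there is $\pi\ge1$ with $\phi(e+\pi)=\phi(e)$ for all $e\ge 0$. Such a $\pi$ is a period, and every multiple of a period is a period. For example, $e\mapsto(-1)^e$ has periods $2,4,6,\dots$.

## 2. Cohen–Macaulay rings, total quotient rings and reductions

**Definition (Cohen–Macaulay, in dimension one).** The one-dimensional local ring $R$ is Cohen–Macaulay (has depth one) if $\mathfrak m$ contains a nonzerodivisor. Otherwise it has depth $0$.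

The cusp is Cohen–Macaulay, being a domain. The ring $K[[x,z]]/(xz,z^2)$ has depth $0$, because $z\ne0$ is killed by $\mathfrak m=(x,z)$. A reduced one-dimensional local ring is always Cohen–Macaulay: its zerodivisors are the elements of the union of the minimal primes, $\mathfrak m$ is not minimal, and by prime avoidance $\mathfrak m$ is not contained in that union.

**Definition (total quotient ring).** $Q$ is obtained from $R$ by inverting all nonzerodivisors. For the cusp, $Q=K((t))$.

**Definition (principal reduction).** An element $x\in\mathfrak m$ generates a reduction of $\mathfrak m$ if $\mathfrak m^{h+1}=x\mathfrak m^h$ for some $h\ge0$.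

For the cusp take $x=t^2$: both $\mathfrak m^2$ and $x\mathfrak m$ consist of all power series with exponents $\ge4$, so $h=1$ works. We use the theorem of Northcott and Rees: if $R$ is one-dimensional with infinite residue field, then $\mathfrak m$ has a principal reduction.

## 3. Products of subspaces of a finite field

Let $k=\mathbb F_p$, $L=\mathbb F_{p^\pi}$, and let $\sigma(u)=u^p$ be the Frobenius of $L$. It is $k$-linear, of order $\pi$.

**Definition (product of subspaces).** For $k$-subspaces $U,W\subset L$, let $UW$ be the $k$-span of all products $uw$.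

*Example.* Let $p=2$ and $L=\mathbb F_{16}=k(a)$ with $a^4=a+1$, and let $U=\operatorname{span}_k(1,a)$. Then $\sigma^e(U)=\operatorname{span}_k(1,a^{2^e})$, and $1,a,a^2,a^3$ is a basis of $L$.

* $UU=\operatorname{span}(1,a,a^2)$ has dimension $3$.
* $U\sigma(U)=\operatorname{span}(1,a,a^2,a^3)$ has dimension $4$.
* $U\sigma^2(U)=\operatorname{span}(1,a,a^4,a^5)$ with $a^4=a+1$, $a^5=a^2+a$, so it has dimension $3$.
* $U\sigma^3(U)=\operatorname{span}(1,a,a^8,a^9)$ with $a^8=a^2+1$, $a^9=a^3+a$, so it has dimension $4$.

So the dimension of a product of a space with a Frobenius twist can vary with the twist, and it does so periodically. This is where periodic terms will come from.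

**Definition (scalar extension).** For a field $K$ of characteristic $p$ put $\Lambda=L\otimes_kK$, and for a $k$-subspace $U\subset L$ put $U_K=U\otimes_kK\subset\Lambda$.

Then $\dim_KU_K=\dim_kU$. Also $U_KU'_K=(UU')_K$ (with $K$-spans of products on the left), because both sides are the $K$-span of the elements $uu'\otimes1$. The ring $\Lambda$ is reduced. Indeed $L=k[X]/(f)$ with $f$ irreducible and separable, so over $K$ the polynomial $f$ is a product of distinct irreducible polynomials, and $\Lambda=K[X]/(f)$ is a finite product of fields. For $L=\mathbb F_4$ it is $\mathbb F_4$ if $K=\mathbb F_2$ and $\mathbb F_4\times\mathbb F_4$ if $K=\mathbb F_4$.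

## 4. Which periodic functions are periodic terms?

It is known that for every $\pi\ge1$ there is a ring whose periodic term is periodic from $e=0$ on with period $\pi$. Rings of the form $k[[x,y]]/(x^n-y^n)$ with $\operatorname{char}k=p\nmid n$ provide instances. So the period can be prescribed. The question, from Robin Baidya, "A Hilbert-Kunz function with a periodic term that has a given period", arXiv:1906.08821 (2019), asks for the values as well: given a periodic function $\phi:\mathbb Z_{\ge0}\to\mathbb Z$, is there a one-dimensional Noetherian local ring $(R,\mathfrak m)$ of prime characteristic with $\phi_{\mathfrak m,R}(e)=\phi(e)$ for all sufficiently large $e$?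

The answer is yes, in every prime characteristic and over every residue field of that characteristic.

**Theorem A.** Let $p$ be a prime, $K$ a field of characteristic $p$, and $\phi:\mathbb Z_{\ge0}\to\mathbb Z$ periodic. There is a complete one-dimensional Noetherian local ring $(R,\mathfrak m)$ containing $K$, with $R/\mathfrak m=K$, such that $\phi_{\mathfrak m,R}(e)=\phi(e)$ for all $e\gg0$.

**Theorem B.**

1. For $p,K,\phi$ as above there is $c_0\in\mathbb Z$ such that for every integer $c\ge c_0$ there is a complete reduced (hence Cohen–Macaulay) one-dimensional local ring with residue field $K$ whose function $\phi_{\mathfrak m,R}$ equals $\phi+c$ for $e\gg0$. If $K=\mathbb F_p$ it can be taken to be a domain.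
2. Let $(R,\mathfrak m)$ be any one-dimensional Cohen–Macaulay local ring of characteristic $p$. Then $\phi_{\mathfrak m,R}(e)\ge0$ for all $e$. If $\phi_{\mathfrak m,R}$ is not eventually constant, then $\phi_{\mathfrak m,R}(e)\ge2$ for all $e$.
3. The bound $2$ is sharp: over every $K$ there is a reduced example with $\phi_{\mathfrak m,R}$ not eventually constant and taking the value $2$ infinitely often. Also, every constant $c\ge0$ occurs for a reduced ring.

Part 2 shows that rings of depth $0$ cannot be avoided in Theorem A. If $\phi$ is nonconstant, periodic, and takes a value $\le1$, then any ring with $\phi_{\mathfrak m,R}=\phi$ for $e\gg0$ has a periodic term that is not eventually constant and takes a value $\le1$, so the ring is not Cohen–Macaulay.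

## 5. Constant functions: coordinate axes and nilpotents

*Constants $c\ge0$.* Let $R=K[[x_0,\dots,x_c]]/(x_ix_j:i<j)$. Every element is $\alpha+\sum_if_i(x_i)$ with $\alpha\in K$ and $f_i$ without constant term. Setting all variables but $x_i$ to zero gives a map $R\to K[[x_i]]$ sending this element to $\alpha+f_i(x_i)$. If all these images vanish, the element is $0$. So $R$ embeds in $\prod_iK[[x_i]]$ and is reduced. It has dimension one, since $R$ maps onto $K[[x_0]]$ and its spectrum is the union of those of the quotients $K[[x_i]]$ (the product of the kernels is zero up to nilpotents, and there are none). The quotient by $\mathfrak m^{[q]}=(x_0^q,\dots,x_c^q)$ has basis $1$ and $x_i^j$ with $0\le i\le c$, $1\le j\le q-1$. Hence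
$$HK(e)=1+(c+1)(q-1)=(c+1)q-c,\qquad \phi_{\mathfrak m,R}=c.$$
This proves the last sentence of Theorem B(3).

*Constants $-c\le 0$.* Let $R=K[[x]][z]/(xz,z^{c+1})=K[[x]]\oplus Kz\oplus\dots\oplus Kz^c$, with $\mathfrak m=(x,z)$. For $q>c$ we have $z^q=0$, so $\mathfrak m^{[q]}=x^qR=x^qK[[x]]$ and $HK(e)=q+c$. Thus $\phi_{\mathfrak m,R}(e)=-c$ for $e\gg0$. Nilpotents killed by the rest of $\mathfrak m$ add a constant to the length and are otherwise invisible. So the sign is not the difficulty, and what must be produced is an arbitrary variation in $e$.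

## 6. One space of linear coefficients, and why its periodic term is symmetric

The example in $\mathbb F_{16}$ suggests building a ring in which $U\sigma^e(U)$ appears. Let $K=k=\mathbb F_p$, let $L=\mathbb F_{p^\pi}$ for any $\pi\ge1$, and let $U\subset L$ be a nonzero $k$-subspace. Put
$$R_U=k+Ut+t^2L[[t]]\subset L[[t]].$$
It is a ring, since products of elements without constant term have order $\ge2$. It lies between $k[[t^2]]$ and the finite $k[[t^2]]$-module $L[[t]]$, so it is Noetherian of dimension one. It is local with $\mathfrak m=Ut+t^2L[[t]]$: if $z\in\mathfrak m$, then $(1+z)^{-1}=\sum_i(-z)^i\in R_U$.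

Let $q\ge2$. For $r=ut+\cdots\in\mathfrak m$ we have $r^q=u^qt^q+(\text{terms of degree}\ge2q)$, and $2q\ge q+2$. Multiplying the elements $u^qt^q=\sigma^e(u)t^q$ by $k$, $Ut$ and $t^2L[[t]]$ gives
$$\mathfrak m^{[q]}=\sigma^e(U)\,t^q+U\sigma^e(U)\,t^{q+1}+t^{q+2}L[[t]].$$
Counting dimensions of $R_U/\mathfrak m^{[q]}$ degree by degree,
$$HK(e)=1+\dim U+\pi(q-2)+(\pi-\dim U)+(\pi-\dim U\sigma^e(U))=\pi q-\big(\dim_kU\sigma^e(U)-1\big).$$
So $\phi_{\mathfrak m,R_U}(e)=\dim_kU\sigma^e(U)-1$ for $e\ge1$. With $U=\operatorname{span}(1,a)\subset\mathbb F_{16}$ as in Section 3 this is $3,2,3,2,\dots$ for $e=1,2,3,4,\dots$, a nonconstant periodic term found by hand.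

One would now hope to reach every $\phi$, up to a constant, by choosing $U$ well. This cannot work. Applying $\sigma^{-e}$ gives
$$\dim U\sigma^e(U)=\dim\sigma^{-e}(U)\,U,$$
so $\phi_{\mathfrak m,R_U}(e)=\phi_{\mathfrak m,R_U}(e')$ whenever $e,e'\ge1$ and $e+e'\equiv0\bmod\pi$. Consider the function $\phi$ of period $3$ with $\phi(0)=0$, $\phi(1)=1$, $\phi(2)=0$. Take large $e\equiv1$ and $e'\equiv-1$ modulo $3\pi$. Then $e+e'\equiv0\bmod\pi$, so every periodic term of an $R_U$ agrees at $e$ and $e'$, whereas $\phi(e)=\phi(1)\ne\phi(2)=\phi(e')$. Hence no $\phi+c$ is the periodic term of an $R_U$. Replacing $U$ by a twist $\sigma^j(U)$ changes nothing either, since $\sigma^j(U)\sigma^{e+j}(U)=\sigma^j(U\sigma^e(U))$.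

The cause is visible in the formula. The space $U$ plays two roles: its $q$-th powers generate $\mathfrak m^{[q]}$, and it multiplies those generators. The twist that counts is the one between $U$ and itself.

## 7. Separating the generating space from the multiplying spaces

The way out is to let one space $V$ generate and other spaces $W_i$ multiply. We put $V$ in degree $n$ and the $W_i$ in degrees strictly between $n$ and $2n$, with everything allowed from degree $2n$ on. The $q$-th power of an element of $W_it^{n+i}$ has degree $q(n+i)\ge qn+q$. Once $q\ge2n$ this lies in the range of degrees $\ge qn+2n$, where $\mathfrak m^{[q]}$ is already everything. So the $W_i$ contribute nothing as generators, and each enters the length only through $W_i\sigma^e(V)$. With $W_i$ a twist of $V$, the symmetry of Section 6 disappears.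

Let $\phi$ be periodic. Fix a period $\pi$ of $\phi$ with $\pi\ge13$, which is possible since multiples of periods are periods. Let $k=\mathbb F_p$, $L=\mathbb F_{p^\pi}$, and $\sigma$ be as in Section 3. For $a\in L$ and $j\in\mathbb Z/\pi$ put
$$V_j=\operatorname{span}_k(1,\sigma^j(a)),\qquad V=V_0,$$
so that $\sigma^e(V)=V_e$. Let $\delta_j(e)=1$ if $e\equiv j\bmod\pi$ and $\delta_j(e)=0$ otherwise.

**Step 1: an element whose twists are as independent as possible.** This step supplies a space $V$ such that $\dim V_jV_e$ detects exactly whether $e\equiv j$.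

**Lemma 1.** There is $a\in L$ with $\dim_kV_jV_e=4-\delta_j(e)$ for all $j,e\in\mathbb Z/\pi$. Such an $a$ satisfies $k(\sigma^e(a))=L$ and $\dim V_e=2$ for all $e$.

*Proof.* Applying $\sigma^{-j}$ gives $\dim V_jV_e=\dim V_0V_{e-j}$. Applying $\sigma^{-f}$ gives $\dim V_0V_f=\dim V_{-f}V_0$. So only $V_0V_f$ with $0\le f\le h:=\lfloor\pi/2\rfloor$ matters. Since $V_0V_0=\operatorname{span}(1,a,a^2)$ and $V_0V_f=\operatorname{span}(1,a,a^{p^f},a^{p^f+1})$, it suffices that

* $1,a,a^2$ are $k$-independent, and
* for $1\le f\le h$, the elements $1,a,a^{p^f},a^{p^f+1}$ are $k$-independent.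

We count the bad $a$. The first condition fails only if $a$ has degree $\le2$ over $k$. Such elements lie in $\mathbb F_{p^2}$, so there are at most $p^2$ of them.

For given $f$, the second condition fails only if $a$ is a root of a polynomial $c_0+c_1X+c_2X^{p^f}+c_3X^{p^f+1}$ with $c_i\in k$ not all zero. Since $f\ge1$, the four monomials are distinct, so the polynomial is nonzero and has at most $p^f+1\le2p^f$ roots. Up to scalars there are $(p^4-1)/(p-1)=p^3+p^2+p+1\le2p^3$ such polynomials (for $p=2$ this reads $15\le16$).

Also $\sum_{f=1}^hp^f\le\frac{p}{p-1}p^h\le2p^h$. So the number of bad $a$ is at most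
$$p^2+2p^3\cdot2\cdot2p^h=p^2+8p^{h+3}\le p^2+p^{h+6}<2p^{h+6}\le p^{h+7}\le p^\pi.$$
We used $8\le p^3$ and, at the end, $\pi-h=\lceil\pi/2\rceil\ge7$, which is where $\pi\ge13$ enters. Since $|L|=p^\pi$, a good $a$ exists. (The reduction to $f\le\pi/2$ is essential for this count: the same bound with $f=\pi-1$ would exceed $p^\pi$.)

Now let $a$ be as in the lemma. If $\sigma^f(a)=a$ with $f\not\equiv0$, then $V_f=V_0$, and $V_0V_f=V_0V_0$ would have dimension $3$, although the lemma says $4$. So $a$ has $\pi$ distinct conjugates, that is, $k(a)=L$. Applying $\sigma^e$ gives $k(\sigma^e(a))=L$. In particular $\sigma^e(a)\notin k$, so $\dim V_e=2$. $\square$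

Fix such an $a$.

**Step 2: the ring.** This step builds a ring with $V$ in degree $n$ and arbitrary chosen spaces above it, and checks that it is of the required kind.

Let $W_1,\dots,W_r$ ($r\ge0$) be $k$-subspaces of $L$ and put $n=r+1$. Define
$$A_0=k,\quad A_d=0\ (0<d<n),\quad A_n=V,\quad A_{n+i}=W_i\ (1\le i\le n-1),\quad A_d=L\ (d\ge2n).$$
Then $A_iA_j\subset A_{i+j}$ for all $i,j$. This is clear if $i=0$ or $j=0$. If $i,j>0$ and both spaces are nonzero, then $i,j\ge n$, so $i+j\ge2n$ and $A_{i+j}=L$. With $\Lambda=L\otimes_kK$, set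
$$R=\Big\{\sum_{d\ge0}c_dt^d\in\Lambda[[t]]:\ c_d\in(A_d)_K\text{ for all }d\Big\}.$$
By the inclusions above, $R$ is a subring of $\Lambda[[t]]$. It contains $K$, it is closed in the $t$-adic topology, and it contains $t^{2n}\Lambda[[t]]$.

*Noetherian, of dimension one.* We have $K[[t^{2n}]]\subset R\subset\Lambda[[t]]$, and $\Lambda[[t]]$ is a finite free module over $K[[t^{2n}]]$, with basis $b\,t^i$ for $b$ in a $K$-basis of $\Lambda$ and $0\le i<2n$. So $R$ is a finite torsion-free module over the complete discrete valuation ring $K[[t^{2n}]]$. Hence $R$ is Noetherian, it is integral over a one-dimensional ring it contains, so it has dimension one, and $t^{2n}$ is a nonzerodivisor on it.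

*Local with residue field $K$.* Let $\mathfrak m=\{c_0=0\}$, so $R/\mathfrak m=K$. If $c_0\in K^*$, the element is $c_0(1+z)$ with $z\in\mathfrak m$. Its inverse $c_0^{-1}\sum_i(-z)^i$ converges $t$-adically and lies in $R$, as $R$ is closed. So every element outside $\mathfrak m$ is a unit.

*Complete.* $R$ is finite over a complete discrete valuation ring, so it is complete in the $t^{2n}$-adic topology. Since $R/t^{2n}R$ has finite length, some power of $\mathfrak m$ lies in $t^{2n}R$, and this topology is the $\mathfrak m$-adic one.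

*Reduced.* $\Lambda$ is a product of fields by Section 3, so $\Lambda[[t]]$ is a product of power series rings over fields, and its subring $R$ is reduced. If $K=\mathbb F_p$, then $\Lambda=L$ is a field and $R$ is a domain.

**Step 3: the Hilbert–Kunz function.** This step turns $HK$ into dimensions of products of subspaces.

**Lemma 2.** For $q=p^e\ge2n$,
$$HK_{\mathfrak m,R}(e)=\pi n\,q-\sum_{i=0}^{2n-1}\big(\dim_kA_iV_e-\dim_kA_i\big).$$

*Proof.* Let
$$I_q=\Big\{\sum_{i\ge0}b_it^{qn+i}:\ b_i\in(A_iV_e)_K\text{ for all }i\Big\}.$$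
For $i\ge2n$ we have $A_iV_e=LV_e=L$, so the condition is empty there. Since $qn\ge2n$, $I_q\subset R$. Since $A_jA_iV_e\subset A_{i+j}V_e$, $I_q$ is an ideal of $R$. We claim that $\mathfrak m^{[q]}=I_q$.

*$\mathfrak m^{[q]}\subset I_q$.* Since $I_q$ is an ideal, it is enough to treat $q$-th powers. Let $r=\sum_{d\ge n}c_dt^d\in\mathfrak m$. Then
$$r^q=c_n^qt^{qn}+(\text{terms of degree}\ge q(n+1)),\qquad q(n+1)\ge qn+2n,$$
because $q\ge2n$. The later terms lie in the range where $I_q$ imposes no condition. For the first, write $c_n=\sum_lv_l\otimes\lambda_l$ with $v_l\in V$, $\lambda_l\in K$. Then $c_n^q=\sum_lv_l^q\otimes\lambda_l^q\in(V_e)_K=(A_0V_e)_K$, because $v_l^q=\sigma^e(v_l)\in V_e$. So $r^q\in I_q$.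

*$I_q\subset\mathfrak m^{[q]}$.* For $v\in V$ we have $vt^n\in\mathfrak m$, so $v^qt^{qn}\in\mathfrak m^{[q]}$. As $\sigma^e(V)=V_e$, the $v^q$ run through $V_e$. For $\alpha\in A_i$ and $\lambda\in K$ the element $(\alpha\otimes\lambda)t^i$ is in $R$. The products $(\alpha v^q\otimes\lambda)t^{qn+i}$ span $(A_iV_e)_Kt^{qn+i}$, so this space lies in $\mathfrak m^{[q]}$ for each $i$. Moreover $1\in V$ gives $t^n\in\mathfrak m$, so $t^{qn}\in\mathfrak m^{[q]}$, and since $t^{2n}\Lambda[[t]]\subset R$, also $t^{qn+2n}\Lambda[[t]]\subset\mathfrak m^{[q]}$. Every element of $I_q$ is the sum of its terms with $i<2n$ and a tail in $t^{qn+2n}\Lambda[[t]]$, so it is in $\mathfrak m^{[q]}$.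

*The count.* As $R/\mathfrak m=K$ and $K\subset R$, length is $K$-dimension. Both $R$ and $I_q$ contain $t^{qn+2n}\Lambda[[t]]$, and modulo it both are direct sums of their pieces in each degree. Hence
$$\ell(R/\mathfrak m^{[q]})=\sum_{d<qn}\dim A_d+\sum_{0\le i<2n}\big(\dim A_{qn+i}-\dim A_iV_e\big).$$
Here $A_{qn+i}=L$, and since $A_d=L$ for $2n\le d<qn$ the first sum is $\pi qn-\sum_{d<2n}(\pi-\dim A_d)$. So
$$\ell(R/\mathfrak m^{[q]})=\pi qn-\sum_{d<2n}(\pi-\dim A_d)+\sum_{i<2n}(\pi-\dim A_iV_e),$$
which is the assertion. $\square$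

The subtracted sum depends only on $e$ modulo $\pi$, so it is bounded. By rule (1), $e_{HK}(\mathfrak m,R)=\pi n$, and the sum is $\phi_{\mathfrak m,R}(e)$ once $p^e\ge2n$. Its terms are as follows.

* $i=0$: $\dim V_e-1=1$.
* $0<i<n$: $0$, as $A_i=0$.
* $i=n$: $\dim VV_e-2=2-\delta_0(e)$, by Lemma 1.
* $i=n+j$ with $1\le j\le r$: $\dim W_jV_e-\dim W_j$.

Therefore, for $e\gg0$,
$$\phi_{\mathfrak m,R}(e)=3-\delta_0(e)+\sum_{i=1}^r\big(\dim W_iV_e-\dim W_i\big).\tag{2}$$

**Step 4: two kinds of multiplying spaces.** This step chooses the $W_i$ so that one kind produces a dip at a prescribed residue class, and the other raises the function by a constant.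

*$W=V_j$.* By Lemma 1 the contribution is $\dim V_jV_e-2=2-\delta_j(e)$.

*$W=H$, any subspace of dimension $\pi-1$.* The contribution is $1$ for every $e$. Indeed $HV_e=H+\sigma^e(a)H\supseteq H$. If $HV_e=H$, then $H$ would be stable under multiplication by $\sigma^e(a)$, hence under $k[\sigma^e(a)]=L$. So $H$ would be an $L$-subspace of $L$, that is, $0$ or $L$, which its dimension excludes. Thus $HV_e=L$, and the contribution is $\pi-(\pi-1)=1$.

Using $m_j$ copies of $V_j$ for $0\le j<\pi$ and $h$ copies of $H$ (from here on $h$ is this number), with arbitrary integers $m_j,h\ge0$, we obtain a ring with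
$$\phi_{\mathfrak m,R}=3-\delta_0+\sum_{j=0}^{\pi-1}m_j(2-\delta_j)+h\qquad\text{for }e\gg0.\tag{3}$$

*Example.* Take $r=1$, $W_1=V_1$, so $n=2$ and $R=K+V_Kt^2+(V_1)_Kt^3+t^4\Lambda[[t]]$. Then $\phi_{\mathfrak m,R}=5-\delta_0-\delta_1$ for $e\gg0$. It is $4$ for $e\equiv1$ and $5$ for $e\equiv-1$ modulo $\pi$, so the symmetry of Section 6 is broken.

## 8. Every periodic function up to a constant: proof of Theorem B(1)

This section solves (3) for the multiplicities $m_j$. Since dips can only be subtracted, we measure $\phi$ downward from a level above its maximum. Let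
$$M=1+\max\phi,\qquad m_0=M-1-\phi(0),\qquad m_j=M-\phi(j)\quad(0<j<\pi).$$
All these $m_j$ are $\ge0$. The extra $1$ in $M$ makes room for the $-\delta_0$ that (3) always contains. At $e\equiv0$ the function $\delta_0+\sum_jm_j\delta_j$ equals $1+m_0=M-\phi(0)$, and at $e\equiv j\not\equiv0$ it equals $m_j=M-\phi(j)$. As $\pi$ is a period of $\phi$,
$$\delta_0+\sum_jm_j\delta_j=M-\phi.$$
So (3) becomes
$$\phi_{\mathfrak m,R}=3+2\sum_jm_j+h-(M-\phi)=\phi+c_0+h\quad(e\gg0),\qquad c_0:=3+2\sum_jm_j-M.$$
Here $h\ge0$ is arbitrary, so every $c=c_0+h\ge c_0$ is reached. By Step 2 the ring is complete, reduced, one-dimensional, local with residue field $K$, and a domain if $K=\mathbb F_p$. This proves Theorem B(1). $\square$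

## 9. Subtracting the constant with nilpotents: proof of Theorem A

This section removes the constant $c$ by the device of Section 5. By Theorem B(1), with the ring built in Section 8, choose an integer $c\ge\max(c_0,0)$ and a ring $(R,\mathfrak m)$ containing $K$, complete with residue field $K$, such that $\phi_{\mathfrak m,R}=\phi+c$ for $e\gg0$. Put
$$R_1=R[z]/(\mathfrak mz,\,z^{c+1}).$$
The ideal $(\mathfrak mz,z^{c+1})$ of $R[z]$ is homogeneous in $z$. Its part of $z$-degree $0$ is zero, its part of degree $i$ with $1\le i\le c$ is $\mathfrak mz^i$, and in higher degrees it is everything. Hence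
$$R_1=R\oplus Kz\oplus\cdots\oplus Kz^c.$$

So $R_1$ is a finite $R$-algebra containing $R$. It is therefore Noetherian, and of dimension one. Every maximal ideal of $R_1$ contracts to $\mathfrak m$ and contains the nilpotent $z$, so $R_1$ is local with maximal ideal $\mathfrak m_1=(\mathfrak m,z)$ and residue field $K$. It is complete, being local and finite over the complete local ring $R$, and it contains $K$.

Let $q>c$. Then $z^q=0$, so $\mathfrak m_1^{[q]}=\mathfrak m^{[q]}R_1$. As $\mathfrak mz=0$ and $\mathfrak m^{[q]}\subset\mathfrak m$, this ideal is just $\mathfrak m^{[q]}\subset R$. Hence $R_1/\mathfrak m_1^{[q]}=R/\mathfrak m^{[q]}\oplus Kz\oplus\dots\oplus Kz^c$. Since $R$ and $R_1$ have the same residue field, lengths over the two rings agree, and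
$$\ell(R_1/\mathfrak m_1^{[q]})=\ell(R/\mathfrak m^{[q]})+c.$$
By rule (1) the Hilbert–Kunz multiplicity is unchanged, and for $e\gg0$
$$\phi_{\mathfrak m_1,R_1}(e)=\phi_{\mathfrak m,R}(e)-c=\phi(e).\qquad\blacksquare$$

## 10. The periodic term of a Cohen–Macaulay ring as a length: proof of Theorem B(2)

Let $(R,\mathfrak m)$ be one-dimensional and Cohen–Macaulay of characteristic $p$.

**Step 1: an infinite residue field.** This step makes principal reductions available. Let $R'=R[X]_{\mathfrak mR[X]}$; here $\mathfrak mR[X]$ is prime because $R[X]/\mathfrak mR[X]=(R/\mathfrak m)[X]$ is a domain. The ring $R'$ is Noetherian, and $R\to R'$ is a flat local extension with maximal ideal $\mathfrak mR'$ and infinite residue field $(R/\mathfrak m)(X)$. By flatness $\dim R'=\dim R+\dim R'/\mathfrak mR'=1$, and a nonzerodivisor of $R$ in $\mathfrak m$ remains one in $R'$, so $R'$ is Cohen–Macaulay. Moreover $(\mathfrak mR')^{[q]}=\mathfrak m^{[q]}R'$. A composition series of $R/\mathfrak m^{[q]}$ with factors $R/\mathfrak m$ becomes, after tensoring with $R'$, a filtration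 with factors $R'/\mathfrak mR'$, which are simple. So the Hilbert–Kunz function does not change, and neither do $e_{HK}$ and $\phi$. We may assume that $R/\mathfrak m$ is infinite.

**Step 2: $\phi$ as a length.** This step finds, inside a fixed finite extension of $R$, a module whose length is $\phi(e)$. By Northcott–Rees there are $x\in\mathfrak m$ and $h\ge 0$ with $\mathfrak m^{h+1}=x\mathfrak m^h$. Then $\mathfrak m^{h+1}\subset xR$, so $x$ is a parameter, and it is a nonzerodivisor because $R$ is Cohen–Macaulay. Let $\mathfrak m=(y_1,\dots,y_s)$, and in the total quotient ring $Q$ put $w_i=y_i/x$.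

Polynomials of degree $\le j$ in the $w_i$ over $R$ form the module $x^{-j}(x,y_1,\dots,y_s)^j=x^{-j}\mathfrak m^j$, since $x\in\mathfrak m$. For $j\ge h$ we have $x^{-(j+1)}\mathfrak m^{j+1}=x^{-(j+1)}x\mathfrak m^j=x^{-j}\mathfrak m^j$. So the ring
$$S=R[w_1,\dots,w_s]=\bigcup_jx^{-j}\mathfrak m^j=x^{-h}\mathfrak m^h$$
is a finite $R$-module with $x^hS\subset R$. Thus $S/R$ is a finitely generated module over $R/x^hR$, which has finite length, and so $\ell(S/R)<\infty$.

Since $x\in\mathfrak m$, we have $x^q\in\mathfrak m^{[q]}=(y_1^q,\dots,y_s^q)$. Dividing by $x^q$ gives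
$$\mathfrak m^{[q]}/x^qR\cong M_e/R,\qquad M_e:=R+\sum_iRw_i^q\subset S.$$
As $x$ is a nonzerodivisor, $\ell(R/x^qR)=q\,\ell(R/xR)$. Hence
$$HK(e)=\ell(R/xR)\,q-\ell(M_e/R)\quad\text{for all }e\ge0,\qquad \ell(M_e/R)\le\ell(S/R).$$
By rule (1), $e_{HK}=\ell(R/xR)$ and
$$\phi_{\mathfrak m,R}(e)=\ell(M_e/R)\ge0\qquad\text{for all }e\ge0.\tag{4}$$

*Check on the cusp.* Take $x=t^2$. Then $S=t^{-2}\mathfrak m=K[[t]]$ and $M_e=R+Rt^q$, so $M_0=S$, and $M_e=R$ for $e\ge1$. Formula (4) gives $\phi(0)=1$ and $\phi(e)=0$ for $e\ge1$, as in Section 1. (For this ring the reduction exists over every $K$, so Step 2 applies directly.)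

**Step 3: small values force eventual constancy.** This step shows that if $\phi_{\mathfrak m,R}(e_0)\le1$ for some $e_0$, then $\phi_{\mathfrak m,R}$ is eventually constant. With (4), this is Theorem B(2). Put $u_i=w_i^{p^{e_0}}$, so that $M_{e_0+f}=R+\sum_iRu_i^{p^f}$ for $f\ge0$.

*Case $\phi_{\mathfrak m,R}(e_0)=0$.* By (4), $M_{e_0}=R$, so all $u_i\in R$. Then $M_{e_0+f}=R$ and $\phi_{\mathfrak m,R}(e_0+f)=0$ for all $f\ge0$.

*Case $\phi_{\mathfrak m,R}(e_0)=1$.* Then $M_{e_0}/R$ is simple, so it is killed by $\mathfrak m$, that is, $\mathfrak mM_{e_0}\subset R$. To control powers of the $u_i$ we need the sharper inclusion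
$$\mathfrak mM_{e_0}\subset\mathfrak m.\tag{5}$$
Suppose (5) fails. The ideal $\mathfrak mM_{e_0}$ of $R$ is generated by the products $yu$ with $y\in\mathfrak m$, $u\in M_{e_0}$. Since $R$ is local, some such $yu=\varepsilon$ is a unit of $R$. Then $y$ and $u$ are units of $Q$, with $u^{-1}=\varepsilon^{-1}y$. From $\mathfrak mu\subset R$ we get $\mathfrak m\subset u^{-1}R=yR$. So $\mathfrak m=yR$, where $y$, being a unit of $Q$, is a nonzerodivisor, and $\ell(R/\mathfrak m^{[q]})=\ell(R/y^qR)=q$ for all $q$. Then $\phi_{\mathfrak m,R}\equiv0$, contradicting $\phi_{\mathfrak m,R}(e_0)=1$. This proves (5).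

By (5), $\mathfrak mu_i\subset\mathfrak m$ for all $i$. Iterating, $\mathfrak mu_i^{p^f}\subset\mathfrak m\subset R$ for all $f\ge0$.

The simple module $M_{e_0}/R$ is generated by the images of the $u_i$, so some $u\in\{u_1,\dots,u_s\}$ has nonzero image and that image generates it. Thus $u_i=c_iu+r_i$ with $c_i,r_i\in R$ for all $i$. Frobenius is additive on $Q$, so
$$u_i^{p^f}=c_i^{p^f}u^{p^f}+r_i^{p^f}\in R+Ru^{p^f}.$$
So $M_{e_0+f}=R+Ru^{p^f}$, and $M_{e_0+f}/R$ is cyclic and killed by $\mathfrak m$. Hence $\phi_{\mathfrak m,R}(e_0+f)\le1$ for all $f\ge0$.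

If the value $0$ occurs for some $f$, the first case applies from there on, and $\phi_{\mathfrak m,R}$ is eventually $0$. Otherwise $\phi_{\mathfrak m,R}(e)=1$ for all $e\ge e_0$. Either way $\phi_{\mathfrak m,R}$ is eventually constant. $\square$

## 11. The value 2 is attained: proof of Theorem B(3)

The constants $c\ge0$ were realized by reduced rings in Section 5. For the sharpness of the bound $2$, take $r=0$, $n=1$ in Section 7, with any $\pi\ge13$ and any $K$:
$$R=K+V_Kt+t^2\Lambda[[t]].$$
By (2), $\phi_{\mathfrak m,R}(e)=3-\delta_0(e)$ for $e\gg0$. This is not eventually constant, it takes the value $2$ for all large $e\equiv0\bmod\pi$, and $R$ is reduced by Step 2 of Section 7. $\blacksquare$
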